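# Four points in the plane against every basis: Euler characteristic and $\mathbb F_1$-points for $\widetilde D_4$

## Zero patterns of a $2\times 3$ matrix

Take a complex $2\times3$ matrix $A$ of rank $2$. Label its rows by $a,b$ and its columns by $1,2,3$. Write $x_j$ for the entry in row $a$ and column $j$, and $y_j$ for the entry in row $b$ and column $j$. We now forget everything about $A$ except which entries are zero. Column $j$ then has one of four **types**: type $0$ if $x_j=y_j=0$, type $a$ if only $x_j\neq0$, type $b$ if only $y_j\ne0$, and type $*$ if both are nonzero.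

For a nonempty set $S\subseteq\{1,2,3\}$ put
$$x(S)=\#\{j\in S: x_j\neq 0\},\qquad y(S)=\#\{j\in S:y_j\ne0\}.$$

**Definition (allowed).** A nonempty $T\subseteq\{a,b\}$ is allowed for $S$ if
$$[b\in T]\,x(S)+[a\in T]\,y(S)\ \neq\ 1, \tag{1}$$
where a bracket is $1$ if the condition inside holds and $0$ otherwise. So $\{a\}$ is allowed iff $y(S)\neq1$, $\{b\}$ is allowed iff $x(S)\ne1$, and $\{a,b\}$ is allowed iff $x(S)+y(S)\neq1$.

**Definition ($M(S)$ and admitting).** Let $M(S)$ be the set of minimal allowed subsets for $S$. A nonempty $T\subseteq\{a,b\}$ admits $S$ if $T$ contains an element of $M(S)$.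

Four cases give $M(S)$ completely. With $x=x(S)$ and $y=y(S)$:

- if $x\neq1$ and $y\ne1$, then $\{a\}$ and $\{b\}$ are both allowed, so $M(S)=\{\{a\},\{b\}\}$;
- if $x=1$ and $y\neq1$, then $\{a\}$ is allowed and $\{b\}$ is not, and $\{a,b\}$ is not minimal among allowed sets, so $M(S)=\{\{a\}\}$;
- if $x\neq1$ and $y=1$, then symmetrically $M(S)=\{\{b\}\}$;
- if $x=y=1$, then neither singleton is allowed, but $\{a,b\}$ is, since $1+1\ne1$; so $M(S)=\{\{a,b\}\}$.

In particular $M(S)$ is never empty, and $T=\{a,b\}$ admits every $S$. Note that "allowed" is not inherited by larger sets: if column $1$ has type $a$, then $\{a\}$ is allowed for $S=\{1\}$, but $\{a,b\}$ is not, because $x+y=1$. Still, $\{a,b\}$ admits $\{1\}$.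

**Example 1 (pattern $(a,b,*)$).** Let the columns be $(1,0)$, $(0,1)$, $(-1,-1)$. Counting nonzero entries,
$$M(\{1\})=\{\{a\}\},\quad M(\{2\})=\{\{b\}\},\quad M(\{3\})=\{\{a,b\}\},\quad M(\{1,2\})=\{\{a,b\}\}.$$
For $\{1,3\}$ we have $x=2$, $y=1$, so $M(\{1,3\})=\{\{b\}\}$. For $\{2,3\}$ we have $x=1$, $y=2$, so $M(\{2,3\})=\{\{a\}\}$. For $\{1,2,3\}$ we have $x=y=2$, so $M(\{1,2,3\})=\{\{a\},\{b\}\}$. Read off what each singleton admits among the proper subsets of $\{1,2,3\}$: $\{a\}$ admits exactly $\{1\}$ and its complement $\{2,3\}$, and $\{b\}$ admits exactly $\{2\}$ and its complement $\{1,3\}$. This complementary-pair phenomenon will decide the whole problem.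

**Remark 2 (what (1) means over $\mathbb C$).** For this one matrix, $T$ is allowed for $S$ iff there are $w\in\mathbb C^3$ with support exactly $S$ and $z\in\mathbb C^{\{a,b\}}$ with support exactly $T$ such that $Aw\in\langle z\rangle$. We check this. A linear form that is nonzero in exactly one of the coordinates in $S$ does not vanish on any $w$ of support $S$. A form with no nonzero coefficient on $S$ always vanishes there. A form with at least two nonzero coefficients on $S$ vanishes at some $w$ of support $S$: choose all coordinates but one of these generically and solve for the last. For $T=\{a\}$ we need row $b$ to vanish at $w$, which is possible iff $y(S)\neq1$; the case $T=\{b\}$ is the same. For $T=\{a,b\}$: if $x+y=1$, then $Aw$ is a nonzero multiple of a basis vector, which lies in no $\langle z\rangle$ with $z$ of full support. If $x+y=0$, then $Aw=0$. If $x,y\geq1$, then a generic $w$ has both coordinates of $Aw$ nonzero, and we take $z=Aw$. If one of $x,y$ is $0$ and the other is at least $2$, some $w$ of support $S$ has $Aw=0$.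

What is this for? Below, several such matrices act on the same $\mathbb C^3$. We will count the minimal configurations $(S;S_1,\dots,S_n)$ in which each $S_i$ is allowed for $S$ with respect to the $i$-th matrix. These configurations are the closed points of a quiver Grassmannian over a "field" with two elements $0,1$. Remark 2 suggests why there may be too many of them: condition (1) is tested for each matrix separately, and the vector $w$ that justifies it may be a different one for each $i$.

## Quiver Grassmannians over $\mathbb C$ and over the Krasner hyperfield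

A quiver $Q=(Q_0,Q_1)$ has source and target maps $s,t:Q_1\to Q_0$. A finite-dimensional complex representation $\Lambda_{\mathbb C}$ consists of vector spaces $\Lambda_{\mathbb C,v}$ and linear maps $\Lambda_{\mathbb C,\alpha}:\Lambda_{\mathbb C,s(\alpha)}\to\Lambda_{\mathbb C,t(\alpha)}$. A subrepresentation is a family of subspaces $N_v$ with $\Lambda_{\mathbb C,\alpha}(N_{s(\alpha)})\subseteq N_{t(\alpha)}$ for all $\alpha$. The complex quiver Grassmannian $\mathrm{Gr}_{\mathbf e}(\Lambda_{\mathbb C})$ is the projective variety of subrepresentations of dimension vector $\mathbf e$. A representation with endomorphism ring $\mathbb C$ is indecomposable, because the projection to a proper nonzero direct summand would be a non-scalar endomorphism.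

A basis for $\Lambda_{\mathbb C}$ is a choice of a basis $\Lambda_v$ of $\Lambda_{\mathbb C,v}$ for every $v$; we fix a total order on each $\Lambda_v$. Then each $\Lambda_{\mathbb C,\alpha}$ becomes a $\Lambda_{t(\alpha)}\times\Lambda_{s(\alpha)}$-matrix $(\lambda^\alpha_{k,j})$. A rank vector is $\mathbf r=(r_v)$ with $0\leq r_v\leq\#\Lambda_v$, and its dual is $\mathbf r^*$ with $r_v^*=\dim\Lambda_{\mathbb C,v}-r_v$.

The quiver Grassmannian $\mathrm{Gr}_{\mathbf r}(\Lambda)$ has Plücker coordinates $P_v(I)$ for $v\in Q_0$ and $I\subseteq\Lambda_v$ with $\#I=r_v$. Each $P_v$ is taken up to scaling and is not identically zero. With $\varepsilon(e,J)=(-1)^{\#\{e'\in J:\,e'<e\}}$ for $e\in J$, the defining relations are as follows. For each $v$ and all $I,J\subseteq\Lambda_v$ with $\#I=r_v-1$, $\#J=r_v+1$,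
$$\sum_{e\in J\setminus I}\varepsilon(e,J)\,\varepsilon(e,I\cup e)\,P_v(I\cup e)\,P_v(J\setminus e)=0. \tag{2}$$
For each arrow $\alpha$ and all $I\subseteq\Lambda_{t(\alpha)}$, $J\subseteq\Lambda_{s(\alpha)}$ with $\#I=r_{t(\alpha)}-1$, $\#J=r_{s(\alpha)}+1$,
$$\sum_{j\in J}\ \sum_{k\in\Lambda_{t(\alpha)}\setminus I}\varepsilon(j,J)\,\varepsilon(k,I\cup k)\,\lambda^\alpha_{k,j}\,P_{t(\alpha)}(I\cup k)\,P_{s(\alpha)}(J\setminus j)=0. \tag{3}$$

The convention is that $P_v$ records a covector space $W_v$ of dimension $r_v$, and that the vectors are $N_v=W_v^\perp$, of dimension $r_v^*$. So over $\mathbb C$ a point is exactly a subrepresentation $(N_v)$ of dimension vector $\mathbf r^*$. For instance, if $N=\langle w\rangle\subset\mathbb C^3$, then $W=w^\perp$ has $P(\Lambda\setminus v_j)=\pm w_j$ up to a common scalar: coordinates of a line appear on complements.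

The Krasner hyperfield is $\mathbb K=\{0,1\}$ with $1+1=\{0,1\}$. Under the unique morphism $\mathbb C\to\mathbb K$ every nonzero number goes to $1$. A sum of terms in $\mathbb K$ contains $0$ unless exactly one term is nonzero, and this motivates the definition.

**Definition ($\mathbb K$-points).** $\mathrm{Gr}_{\mathbf r}(\Lambda)(\mathbb K)$ is the set of tuples $(P_v)$ with $P_v:\binom{\Lambda_v}{r_v}\to\{0,1\}$, each not identically zero, such that in every relation (2) and (3), after replacing coefficients by their images in $\mathbb K$, the number of nonzero terms is never exactly one.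

**Definition (Tits space).** For a $\mathbb K$-point $x$ let $\mathrm{supp}(x)=\{(v,I):P_v(I)=1\}$. The point $y$ lies in the closure of $x$ iff $\mathrm{supp}(y)\subseteq\mathrm{supp}(x)$. The Tits space $\mathrm{Gr}_{\mathbf r}(\Lambda)^{\mathrm{Tits}}$ consists of the closed points, that is, the $x$ for which no point $y$ has $\mathrm{supp}(y)\subsetneq\mathrm{supp}(x)$.

**Example 3.** Let $Q$ be one vertex without arrows, $\Lambda_{\mathbb C}=\mathbb C^2$ with basis $\{a,b\}$, and $r=1$. The only relation (2) has $I=\emptyset$, $J=\{a,b\}$, and both terms are $\pm P(a)P(b)$; so it never has exactly one nonzero term. The $\mathbb K$-points have supports $\{a\}$, $\{b\}$, $\{a,b\}$. The closed ones are the first two, and $2=\chi(\mathbb P^1)$.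

The example shows the hope: perhaps closed $\mathbb K$-points count the Euler characteristic $\chi$ of the complex Grassmannian, provided one chooses the basis well. The following problem comes from Manoel Jarra, Oliver Lorscheid, Eduardo Vital, "Quiver matroids -- Matroid morphisms, quiver Grassmannians, their Euler characteristics and $\mathbb F_1$-points", arXiv:2404.09255 (2024). Let $Q$ be a tame quiver (of extended Dynkin type $ADE$), $\mathbf r$ a rank vector and $\Lambda_{\mathbb C}$ an irreducible representation of $Q$. Here irreducible is understood as indecomposable; the trivial case of one-dimensional simple representations is not what is meant. Prove or disprove that there exists a basis for $\Lambda_{\mathbb C}$ such that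
$$\chi\big(\mathrm{Gr}_{\mathbf r^*}(\Lambda_{\mathbb C})\big)=\#\,\mathrm{Gr}_{\mathbf r}(\Lambda)^{\mathrm{Tits}}. \tag{4}$$

The statement is false, and already for four points in the plane.

## The star of $n$ points in $\mathbb P^2$ and the theorem

For $n\geq0$ let $Q^{(n)}$ have vertices $0,1,\dots,n$ and arrows $\alpha_i:0\to i$ for $1\leq i\leq n$. The graph of $Q^{(4)}$ is a center joined to four outer vertices, which is type $\widetilde D_4$. Let $V=\mathbb C^3$, and let $p_1,\dots,p_n\subset V$ be distinct lines, viewed as points of $\mathbb P(V)=\mathbb P^2$, no three of them collinear. Let $\Lambda_{\mathbb C}$ be the representation with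
$$\Lambda_{\mathbb C,0}=V,\qquad \Lambda_{\mathbb C,i}=V/p_i,\qquad \Lambda_{\mathbb C,\alpha_i}=\text{the projection } V\to V/p_i .$$
We also write $\alpha_i$ for this projection. Put $\mathbf r=(2;1,\dots,1)$, so $\mathbf r^*=(1;1,\dots,1)$.

**Theorem 4.**

1. $\chi(\mathrm{Gr}_{\mathbf r^*}(\Lambda_{\mathbb C}))=n+3$, and $\mathrm{End}(\Lambda_{\mathbb C})=\mathbb C$ if $n\geq4$ (so $\Lambda_{\mathbb C}$ is indecomposable).
2. If $n\geq4$, then $\#\mathrm{Gr}_{\mathbf r}(\Lambda)^{\mathrm{Tits}}\geq n+4$ for every basis of $\Lambda_{\mathbb C}$. For $n=4$ this disproves the statement in the problem.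
3. For $n=4$ some basis gives exactly $8$. Hence the minimum over all bases is $8=\chi+1$.
4. If $n\leq3$, some basis gives exactly $n+3=\chi$. So in this family equality is achievable by a choice of basis iff $n\leq3$.
5. The statement also fails for the four subspace quiver (all arrows into the center), with dimension vector $(3;2,2,2,2)$ and $\mathbf r=(1;1,1,1,1)$: there is an indecomposable representation for which $\chi=7$ and there are at least $8$ closed points for every basis.

## Lines in $V$ and their images: $\chi=n+3$

This section proves part 1 of Theorem 4.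

**Endomorphisms.** The purpose is indecomposability for $n\geq4$. An endomorphism is a family $g\in\mathrm{End}(V)$, $\varphi_i\in\mathrm{End}(V/p_i)$ with $\varphi_i\alpha_i=\alpha_ig$. Then $\alpha_i(g(p_i))=\varphi_i(\alpha_i(p_i))=0$, so $g(p_i)\subseteq p_i$ for all $i$. Since $p_1,p_2,p_3$ are not collinear, they span $V$. A spanning vector of $p_4$ is a combination of spanning vectors of $p_1,p_2,p_3$. All three coefficients are nonzero, for otherwise $p_4$ would be collinear with two of $p_1,p_2,p_3$. Rescaling, we get $v_j\in p_j$ with $p_4=\langle v_1+v_2+v_3\rangle$. Now $g$ is diagonal in $v_1,v_2,v_3$ and has $v_1+v_2+v_3$ as an eigenvector, so its three eigenvalues agree and $g=c\cdot\mathrm{id}$. Since $\varphi_i\alpha_i=c\,\alpha_i$ and $\alpha_i$ is surjective, $\varphi_i=c\cdot\mathrm{id}$. Hence $\mathrm{End}(\Lambda_{\mathbb C})=\mathbb C$.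

**Euler characteristic.** We use that $\chi$ is additive over decompositions into locally closed subvarieties and that $\chi(\mathbb P^k)=k+1$. A point of $\mathrm{Gr}_{\mathbf r^*}(\Lambda_{\mathbb C})$ is a tuple $(N_0;N_1,\dots,N_n)$ of lines with $\alpha_i(N_0)\subseteq N_i$. If $N_0\notin\{p_1,\dots,p_n\}$, each $\alpha_i(N_0)$ is a line and $N_i=\alpha_i(N_0)$ is forced; this stratum is $\mathbb P^2$ minus $n$ points, with $\chi=3-n$. If $N_0=p_i$, then $\alpha_i(N_0)=0$ and $N_i\in\mathbb P(V/p_i)\cong\mathbb P^1$ is free, while the other $N_{i'}$ are forced since $p_i\neq p_{i'}$; this gives $\chi=2$ for each $i$. The total is $(3-n)+2n=n+3$. $\square$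

## From Plücker relations to zero patterns

Fix any basis: $\Lambda_0=\{v_1,v_2,v_3\}$, and $\Lambda_i=\{a,b\}$ with $a,b$ depending on $i$. Write $q_j=\langle v_j\rangle$ and $\alpha_i(v_j)=x_{ij}a+y_{ij}b$. The matrix of $\alpha_i$ is a $2\times3$ matrix of rank $2$ with kernel $p_i$. We use the language of the first section for it, with an index $i$: types at $i$, $x_i(S)$, $y_i(S)$, $M_i(S)$. Column $j$ has type $0$ at $i$ iff $v_j\in p_i$, that is, iff $q_j=p_i$.

**Encoding.** The purpose is to replace $(P_v)$ by supports of vectors. Put
$$S=\{j:P_0(\Lambda_0\setminus v_j)=1\}\subseteq\{1,2,3\},\qquad S_i=\{k\in\Lambda_i:P_i(\Lambda_i\setminus k)=1\}\subseteq\{a,b\}.$$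
These sets determine $(P_v)$, they must be nonempty, and inclusion of supports is componentwise inclusion of $(S;S_1,\dots,S_n)$.

**Relations (2) impose nothing.** At vertex $0$ we have $\#I=1$ and $J=\Lambda_0$. With $I=\{v\}$ and $\Lambda_0\setminus I=\{v',v''\}$, the terms for $e=v'$ and $e=v''$ are both $\pm P_0(vv')P_0(vv'')$. At vertex $i$ we are in Example 3. So the number of nonzero terms is always $0$ or $2$.

**Relations (3) are condition (1).** For $\alpha_i$ we must take $I=\emptyset$ and $J=\Lambda_0$. The terms are $\pm\lambda^{\alpha_i}_{k,j}P_i(\{k\})P_0(\Lambda_0\setminus v_j)$. The last factor is nonzero iff $j\in S$. Also $P_i(\{a\})=P_i(\Lambda_i\setminus b)$ is nonzero iff $b\in S_i$, and $P_i(\{b\})$ is nonzero iff $a\in S_i$. Hence the number of nonzero terms is $[b\in S_i]\,x_i(S)+[a\in S_i]\,y_i(S)$, and the condition is exactly that $S_i$ is allowed for $S$ at $i$.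

**Lemma 5.** $(S;S_1,\dots,S_n)$ is a closed point iff
$$S_i\in M_i(S)\text{ for all } i,\text{ and no } \emptyset\neq S'\subsetneq S\text{ is admitted by all the } S_i \text{ simultaneously.} \tag{5}$$

**Proof.** Suppose the point is closed. If some allowed $S_i$ were not minimal, replacing it by a smaller allowed set would give a point with smaller support. If some nonempty $S'\subsetneq S$ were admitted by all $S_i$, we could choose $S_i'\subseteq S_i$ with $S'_i\in M_i(S')$; then $(S';S_1',\dots,S_n')$ would be a point with strictly smaller support. Conversely, assume (5), and let $(S';S'_1,\dots,S'_n)$ be a point with $S'\subseteq S$ and $S_i'\subseteq S_i$. If $S'=S$, then $S_i'$ is allowed for $S$ and contained in the minimal allowed set $S_i$, so $S'_i=S_i$. If $S'\subsetneq S$, then $S'_i$ is allowed for $S'$, so it contains an element of $M_i(S')$, and hence so does $S_i\supseteq S_i'$, for every $i$; this contradicts (5). $\square$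

**Example 6 ($n=0$ and $n=1$ by hand).** For $n=0$ the closed points are the three singletons $S$, and $\chi(\mathbb P^2)=3$. For $n=1$ we have $\chi=4$, and we test two bases.

First let $p_1=\langle v_1\rangle$, with $a,b$ the images of $v_2,v_3$. The types are $(0,a,b)$. The set $S=\{1\}$ has $M_1=\{\{a\},\{b\}\}$ and gives two closed points; $S=\{2\}$ and $S=\{3\}$ give one each. For $S=\{1,2\}$ we have $M_1=\{\{a\}\}$, and $\{a\}$ admits $\{1\}$. For $S=\{1,3\}$ likewise, with $b$. For $\{2,3\}$ and $\{1,2,3\}$ we have $x=y=1$, so $S_1=\{a,b\}$, which admits everything. The total is $4=\chi$.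

Next let $p_1=\langle v_1+v_2+v_3\rangle$, $a=\bar v_1$, $b=\bar v_2$, so $\bar v_3=-a-b$. This is Example 1. The closed points are $(\{1\};\{a\})$, $(\{2\};\{b\})$, $(\{3\};\{a,b\})$, and also $(\{1,3\};\{b\})$ and $(\{2,3\};\{a\})$, because $\{b\}$ admits neither $\{1\}$ nor $\{3\}$, and $\{a\}$ admits neither $\{2\}$ nor $\{3\}$. For $S=\{1,2\}$, $S_1=\{a,b\}$ admits $\{1\}$. For $S=\{1,2,3\}$, $S_1=\{a\}$ admits $\{1\}$ and $S_1=\{b\}$ admits $\{2\}$. The total is $5>\chi$. So the basis matters, and it pays to put basis vectors into the $p_i$.

## Closed points with $\#S\leq2$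

Let $N_1,N_2,N_3$ be the numbers of closed points with $\#S=1,2,3$. We compute $N_1$ and $N_2$ exactly, for any $n$ and any basis. Let
$$m=\#\big(\{q_1,q_2,q_3\}\cap\{p_1,\dots,p_n\}\big).$$
Call $i$ free if $p_i\notin\{q_1,q_2,q_3\}$, and let $f=n-m$ be the number of free $i$.

**Singletons.** For $S=\{j\}$ the second condition in (5) is empty. Type $0$ at $i$ gives $M_i=\{\{a\},\{b\}\}$, type $a$ gives $\{\{a\}\}$, type $b$ gives $\{\{b\}\}$, and type $*$ gives $\{\{a,b\}\}$. Since the $p_i$ are distinct, $j$ has type $0$ for at most one $i$. So $S=\{j\}$ carries two closed points if $q_j$ is one of the $p_i$, and one otherwise: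
$$N_1=3+m. \tag{6}$$

**Pairs.** For $S=\{j,k\}$ the types at $i$ give the following, up to swapping $a$ with $b$ and $j$ with $k$. (Types $(0,0)$ are impossible, since $q_j\neq q_k$.)

| types | name | $(x,y)$ | $M_i(S)$ | admits $\{j\}$, $\{k\}$ |
|---|---|---|---|---|
| $(0,a)$ | neutral | $(1,0)$ | $\{a\}$ | both |
| $(0,*)$ | neutral | $(1,1)$ | $\{a,b\}$ | both |
| $(a,b)$ | neutral | $(1,1)$ | $\{a,b\}$ | both |
| $(a,a)$ | parallel | $(2,0)$ | $\{a\}$ or $\{b\}$ | $\{a\}$: both; $\{b\}$: neither |
| $(a,*)$ | mixed | $(2,1)$ | $\{b\}$ | neither |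
| $(*,*)$ | double star | $(2,2)$ | $\{a\}$ or $\{b\}$ | neither (each) |

The last column follows from the singleton case: a column of type $a$ is admitted iff $a\in S_i$, a column of type $*$ iff $S_i=\{a,b\}$, and a column of type $0$ always.

For $c\in\{1,2,3\}$ let $S=\{1,2,3\}\setminus\{c\}$. Let $h_c$ be the number of $i$ at which this pair is parallel or double star. Let $u_c=1$ if the pair is mixed or double star at no $i$, and $u_c=0$ otherwise. There are $2^{h_c}$ tuples with $S_i\in M_i(S)$ for all $i$. By the table each $S_i$ admits both singletons or neither, so such a tuple fails to be closed iff every $S_i$ admits both. If $u_c=0$ this never happens. If $u_c=1$, it happens for exactly one tuple: at neutral $i$ there is no choice, and at parallel $i$ we must take the one good choice. Hence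
$$N_2=\sum_{c=1}^3\big(2^{h_c}-u_c\big). \tag{7}$$

## Bases through the given points: equality for $n\leq3$, and $8$ for $n=4$

Formula (6) and Example 6 suggest a natural strategy: put basis vectors into as many of the $p_i$ as possible. We follow it.

**Part 4 of Theorem 4, existence for $n\leq3$.** Choose $v_j\in p_j$ spanning $p_j$ for $j\leq n$; these are linearly independent since the $p_j$ are distinct and no three are collinear. Complete to a basis $v_1,v_2,v_3$ of $V$, and let $\Lambda_i$ consist of the images of the two $v_j$ with $j\neq i$. At each $i$ the types are $0$ at column $i$, and $a,b$ at the other two. So $m=n$ and $N_1=n+3$. Every pair has types $(0,a)$, $(0,b)$ or $(a,b)$ at every $i$, so all pairs are neutral, $h_c=0$ and $u_c=1$ for all $c$, and $N_2=0$. For $S=\{1,2,3\}$ we have $x_i(S)=y_i(S)=1$, so $S_i=\{a,b\}$, which admits every $S'$. Hence $N_3=0$ and the total is $n+3=\chi$. (For $n=0$ the condition that all $S_i$ admit $S'$ is empty, and the conclusion is the same.)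

**The same strategy for $n=4$.** Choose $v_j\in p_j$ ($j\leq3$) with $p_4=\langle v_1+v_2+v_3\rangle$, take $\Lambda_i$ as above for $i\leq3$, and $\Lambda_4=\{a=\bar v_1,\ b=\bar v_2\}$, so that $\bar v_3=-a-b$. The types at $i=4$ are $(a,b,*)$. Then $m=3$ and $N_1=6$. All pairs are neutral at $i\leq3$. At $i=4$ the pair $\{1,2\}$ is neutral and the pairs $\{1,3\}$, $\{2,3\}$ are mixed. So all $h_c=0$, $u_3=1$, $u_1=u_2=0$, and $N_2=1+1+0=2$. For $S=\{1,2,3\}$ we have $S_i=\{a,b\}$ for $i\leq3$, which admits everything, while $S_4=\{a\}$ admits $\{1\}$ and $S_4=\{b\}$ admits $\{2\}$ (Example 1). So $N_3=0$.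

The total is $8$, while $\chi=7$. This proves the first sentence of part 3. The minimality in part 3 will follow from part 2.

## A basis in general position: why $N_1+N_2$ is not enough

To show that no basis reaches $7$, one must rule out bases with smaller $m$, for which $N_1=3+m$ is smaller. Since $n+4=3+m+f+1$, formula (6) says that we need
$$N_2+N_3\geq f+1. \tag{8}$$
A first attempt is to prove $N_2\geq f+1$ from the exact formula (7). This fails, and the failure is instructive.

**Example 7.** Let $n=4$ and $p_t=\langle v_1+tv_2+t^2v_3\rangle$ for $t=1,2,3,4$; by the Vandermonde determinant no three are collinear. Take $\Lambda_t=\{a=\bar v_1,b=\bar v_2\}$. Then $\bar v_3=-t^{-2}a-t^{-1}b$, so the types are $(a,b,*)$ at all four indices. Here $m=0$, $f=4$ and $N_1=3$. The pair $\{1,2\}$ is neutral everywhere, and the other two pairs are mixed everywhere, so $N_2=0+1+1=2$. Thus $N_1+N_2=5$, which is even less than $\chi=7$.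

So the points with $S=\{1,2,3\}$ have to make up the difference. In this example they do: there are $2^4$ tuples with $S_t\in\{\{a\},\{b\}\}$. By Example 1, $\{a\}$ admits exactly $\{1\},\{2,3\}$ among the proper nonempty subsets of $\{1,2,3\}$, and $\{b\}$ admits exactly $\{2\},\{1,3\}$. If both $\{a\}$ and $\{b\}$ occur among the $S_t$, no proper subset is admitted by all of them, and the tuple is closed. The two constant tuples are not closed. So $N_3=14$ and the total is $19$.

The pattern $(a,b,*)$ may contribute nothing to the $h_c$ in (7), but two indices with this pattern can block each other at the level $\#S=3$. The proof of (8) consists in making this precise: every free index is paid for either by $N_2$ or by $N_3$, depending on its pattern.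

## Patterns $E$, $F$, $G$ and the closed points with $\#S=3$

**Step 1: classify the patterns at free indices.** At a free $i$ no column has type $0$, so the three types lie in $\{a,b,*\}$. They are not all $a$ and not all $b$, since otherwise a row of the matrix would vanish and the rank would be at most $1$. Sorting by the number of stars, and up to swapping $a$ and $b$, exactly one of the following holds:

- $E_c$: type $b$ at $c$, type $a$ at the other two (no star);
- $F_s$: type $*$ at $s$, and types $a$ and $b$ at the other two, one each;
- $G$: the types are $\{a,a,*\}$, $\{a,*,*\}$ or $\{*,*,*\}$ in some order.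

Let $n_E,n_F,n_G$ be the numbers of free $i$ with these patterns, so $n_E+n_F+n_G=f$, and let $e_c$ be the number of free $i$ with pattern $E_c$.

**Step 2: bound the quantities in (7).** Pattern $E_c$ makes the pair opposite $c$ parallel. Each $G$ pattern makes at least one pair parallel (two equal letters) or double star (two stars). Indices that are not free can only increase the $h_c$. Hence
$$h_c\geq e_c,\qquad \sum_c h_c\geq n_E+n_G. \tag{9}$$
If $n_F+n_G\geq1$, some free $i$ has type $*$ at some column $s$. Both pairs containing $s$ are then mixed or double star at $i$, because the other column has type $a$, $b$ or $*$. So $u_c=0$ for the two $c\neq s$, and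
$$\sum_c u_c\leq1\quad\text{if } n_F+n_G\geq1. \tag{10}$$

**Step 3: find what the choices at $E$ and $F$ indices admit.** The purpose is to generalize the observation in Example 1.

**Lemma 8.** Let $S=\{1,2,3\}$, let $i$ be free with pattern $E$ or $F$, and let $S_i\in M_i(S)$. Then there is an element $c(i)\in\{1,2,3\}$ such that, among the nonempty proper subsets of $\{1,2,3\}$, $S_i$ admits exactly $\{c(i)\}$ and its complement. For pattern $E_c$ there is only one $S_i\in M_i(S)$, and $c(i)=c$. For pattern $F_s$ there are two choices of $S_i$, and they correspond bijectively to the two elements $c(i)\neq s$.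

**Proof.** Pattern $E_c$, with type $b$ at $c$ and $a$ at the other two: $x_i(S)=2$ and $y_i(S)=1$, so $M_i(S)=\{\{b\}\}$. The set $\{b\}$ admits $\{c\}$, since $M_i(\{c\})=\{\{b\}\}$. It does not admit the other singletons, which need $\{a\}$. The pair opposite $c$ has types $(a,a)$, so $\{b\}$ is in its $M_i$ and it is admitted. The two pairs containing $c$ have types $(a,b)$ and need $\{a,b\}$, so they are not admitted. If $a$ and $b$ are swapped in the pattern, swap them throughout.

Pattern $F_s$, with type $a$ at $c$, type $b$ at $c'$ and type $*$ at $s$: $x_i(S)=y_i(S)=2$, so $M_i(S)=\{\{a\},\{b\}\}$. Consider $S_i=\{a\}$. It admits $\{c\}$; the singleton $\{c'\}$ needs $\{b\}$, and $\{s\}$ needs $\{a,b\}$. The pair $\{c,c'\}$ of types $(a,b)$ needs $\{a,b\}$. The pair $\{c,s\}$ of types $(a,*)$ has $x=2$, $y=1$ and needs $\{b\}$. The pair $\{c',s\}$ of types $(b,*)$ has $x=1$, $y=2$ and needs exactly $\{a\}$, so it is admitted. Hence $\{a\}$ admits exactly $\{c\}$ and $\{c',s\}$, and $c(i)=c$. Swapping the roles of $a$ and $b$ also swaps $c$ and $c'$, so $S_i=\{b\}$ gives $c(i)=c'$. $\square$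

**Step 4: bound $N_3$.** For $c\neq c'$ the families $\{\{c\},\{1,2,3\}\setminus\{c\}\}$ and $\{\{c'\},\{1,2,3\}\setminus\{c'\}\}$ are disjoint. So if a tuple with $S_i\in M_i(\{1,2,3\})$ for all $i$ has two $E$- or $F$-indices with different values $c(i)$, then no nonempty proper subset is admitted by all $S_i$, and by (5) the tuple is closed. At the remaining indices any $S_i\in M_i(\{1,2,3\})$ may be taken, and this set is nonempty.

If $n_F\geq1$, fix an element of $M_i(\{1,2,3\})$ at every index without pattern $F$. The choices at the $F$-indices number $2^{n_F}$ and are determined by their values $c(i)$. At most two of them have all values $c(i)$ at $F$-indices equal: the common value must differ from the star position $s$ of one chosen $F$-index, and each common value comes from at most one choice. All other choices give distinct closed points. If patterns $E_c$ and $E_{c'}$ with $c\neq c'$ both occur, then every tuple has two different values $c(i)$, and there is at least one tuple. Therefore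
$$N_3\geq2^{n_F}-2\ \text{ if } n_F\geq1;\qquad N_3\geq1\ \text{ if patterns } E_c,E_{c'}\text{ with } c\neq c'\text{ occur.} \tag{11}$$

## The inequality $N_2+N_3\geq f+1$ for $n\geq4$

Let $n\geq4$ and fix any basis. Since $m\leq3$, we have $f\geq1$. We prove (8). Throughout, $2^h\geq h+1$ for integers $h\geq0$.

**Case A: $n_F+n_G\geq1$.** Here some star is present, and (10) saves two units. By (7), (9) and (10),
$$N_2\ \geq\ \sum_c(h_c+1)-1\ \geq\ n_E+n_G+2\ =\ f-n_F+2 .$$
If $n_F=0$, this is $f+2$ and (8) holds. If $n_F\geq1$, then $N_3\geq2^{n_F}-2\geq n_F-1$ by (11), so $N_2+N_3\geq f+1$.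

**Case B: all free patterns are of type $E$.** Then $f=\sum_ce_c$, and (7), (9) and $u_c\leq1$ give $N_2\geq\sum_c(2^{e_c}-1)$. The purpose of the three subcases is to gain one unit over the trivial bound $N_2\geq f$.

If some $e_c\geq2$, then $2^{e_c}-1\geq e_c+1$ for this $c$ (equality at $e_c=2$, and the left side grows faster), and $2^e-1\geq e$ for the other two. So $N_2\geq f+1$.

If all $e_c\leq1$ and $f\geq2$, then $N_2\geq f$, and two different patterns $E_c,E_{c'}$ occur, so $N_3\geq1$ by (11).

If $f=1$, then $m=n-1\leq3$, and $n\geq4$ forces $n=4$ and $m=3$: the points $q_1,q_2,q_3$ are three of the $p$'s. The remaining $p_i$ has some pattern $E_c$. Let $j,k$ be the two indices other than $c$. The columns of $\alpha_i$ at $j$ and $k$ are nonzero and both are multiples of the same basis vector of $\Lambda_i$, so some nonzero combination of $v_j$ and $v_k$ lies in $\ker\alpha_i=p_i$. Thus $p_i$ lies on the line through $q_j$ and $q_k$, which are two other $p$'s. This contradicts the assumption that no three $p$'s are collinear. So this subcase does not occur, and (8) is proved.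

The last subcase is the only place in the lower bound where the non-collinearity is used.

**Conclusion of part 2.** By (6) and (8), for every basis,
$$\#\mathrm{Gr}_{\mathbf r}(\Lambda)^{\mathrm{Tits}}=N_1+N_2+N_3\ \geq\ 3+m+f+1=n+4\ >\ n+3=\chi\big(\mathrm{Gr}_{\mathbf r^*}(\Lambda_{\mathbb C})\big).$$
For $n=4$ the quiver is of extended Dynkin type $\widetilde D_4$, $\Lambda_{\mathbb C}$ is indecomposable by part 1, $\chi=7$, and every basis yields at least $8$ closed points. So (4) fails for every basis, and the statement in the problem is disproved. The basis constructed above for $n=4$ attains $8$, so the minimum over all bases is $8=\chi+1$, which completes part 3. For $n\geq4$ equality in (4) is impossible, which completes part 4. $\square$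

## Duality and the four subspace quiver

This section proves part 5 by transporting the case $n=4$ to the opposite orientation.

**Step 1: dualize the $\mathbb K$-points.** Let $\Lambda$ be a representation of a quiver $Q$ with a basis. Let $\Lambda^\vee$ be the dual representation of $Q^{\mathrm{op}}$, with dual spaces, dual bases (indexed by the same sets $\Lambda_v$) and transposed matrices. For a tuple $P=(P_v)$ of rank $\mathbf r$ put $P^\vee_v(I)=P_v(\Lambda_v\setminus I)$, which has rank $\mathbf r^*$. We claim that $P$ is a $\mathbb K$-point of $\mathrm{Gr}_{\mathbf r}(\Lambda)$ iff $P^\vee$ is a $\mathbb K$-point of $\mathrm{Gr}_{\mathbf r^*}(\Lambda^\vee)$.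

A relation (3) for $\alpha^{\mathrm{op}}:t(\alpha)\to s(\alpha)$ is given by $I'\subseteq\Lambda_{s(\alpha)}$ with $\#I'=r^*_{s(\alpha)}-1$ and $J'\subseteq\Lambda_{t(\alpha)}$ with $\#J'=r^*_{t(\alpha)}+1$. Up to signs its terms are
$$\lambda^\alpha_{k,j}\,P^\vee_{s(\alpha)}(I'\cup j)\,P^\vee_{t(\alpha)}(J'\setminus k),\qquad k\in J',\ j\in\Lambda_{s(\alpha)}\setminus I'.$$
Put $J=\Lambda_{s(\alpha)}\setminus I'$ and $I=\Lambda_{t(\alpha)}\setminus J'$. Then $\#J=r_{s(\alpha)}+1$ and $\#I=r_{t(\alpha)}-1$, the index ranges become $j\in J$ and $k\in\Lambda_{t(\alpha)}\setminus I$, and the terms become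
$$\lambda^\alpha_{k,j}\,P_{t(\alpha)}(I\cup k)\,P_{s(\alpha)}(J\setminus j).$$
These are, up to signs, exactly the terms of relation (3) for $\alpha$ with $(I,J)$, and $(I',J')\mapsto(I,J)$ is a bijection between the index pairs.

For relations (2) at $v$, with $\#I'=r_v^*-1$ and $\#J'=r_v^*+1$, put again $J=\Lambda_v\setminus I'$ and $I=\Lambda_v\setminus J'$. Then $J'\setminus I'=J'\cap J=J\setminus I$, and $P_v^\vee(I'\cup e)P_v^\vee(J'\setminus e)=P_v(J\setminus e)P_v(I\cup e)$. So relations (2) go to relations (2).

Signs are irrelevant over $\mathbb K$, so the claim holds. The map $P\mapsto P^\vee$ is a bijection on $\mathbb K$-points (its inverse is given by the same formula), and it preserves inclusion of supports. Hence it matches closed points: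
$$\#\mathrm{Gr}_{\mathbf r}(\Lambda)^{\mathrm{Tits}}=\#\mathrm{Gr}_{\mathbf r^*}(\Lambda^\vee)^{\mathrm{Tits}}. \tag{12}$$

**Step 2: dualize the complex side.** If $(N_v)$ is a subrepresentation of $\Lambda_{\mathbb C}$ of dimension vector $\mathbf r^*$, the annihilators $N_v^\perp$ form a subrepresentation of $\Lambda^\vee_{\mathbb C}$ of dimension vector $\mathbf r$: if $\Lambda_{\mathbb C,\alpha}(N_{s(\alpha)})\subseteq N_{t(\alpha)}$ and $\xi\in N_{t(\alpha)}^\perp$, then $\xi\circ\Lambda_{\mathbb C,\alpha}$ vanishes on $N_{s(\alpha)}$. Taking annihilators again is the inverse, so $\mathrm{Gr}_{\mathbf r^*}(\Lambda_{\mathbb C})\cong\mathrm{Gr}_{\mathbf r}(\Lambda^\vee_{\mathbb C})$. Transposition identifies $\mathrm{End}(\Lambda_{\mathbb C}^\vee)$ with the opposite ring of $\mathrm{End}(\Lambda_{\mathbb C})$.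

**Step 3: apply this to $n=4$.** Take $\mathbf r=(2;1,1,1,1)$, so $\mathbf r^*=(1;1,1,1,1)$. The dual $\Lambda_{\mathbb C}^\vee$ is the representation of the four subspace quiver given by the inclusions of the four $2$-dimensional subspaces $(V/p_i)^*\cong p_i^\perp$ into $V^*\cong\mathbb C^3$; its dimension vector is $(3;2,2,2,2)$. It is indecomposable, since its endomorphism ring is $\mathbb C$. For the rank vector $\mathbf r^*=(1;1,1,1,1)$ on $\Lambda^\vee$, whose dual is $\mathbf r$, the relevant complex Grassmannian is $\mathrm{Gr}_{\mathbf r}(\Lambda^\vee_{\mathbb C})\cong\mathrm{Gr}_{\mathbf r^*}(\Lambda_{\mathbb C})$, so $\chi=7$. Every basis of $\Lambda_{\mathbb C}^\vee$ is dual to a basis of $\Lambda_{\mathbb C}$, so by (12) and part 2 every basis yields at least $8$ closed points. This proves part 5 and completes the proof of Theorem 4. $\blacksquare$
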